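\title{Doubly Exponentially Many Representable Compositional Graphoids}

\begin{abstract}
A compositional graphoid is a set of conditional independence statements that is closed under the semigraphoid axioms, Intersection and Composition. Let $c(n)$ be the number of compositional graphoids that arise from $n$ discrete random variables. We prove that $3\cdot 2^{n-3}\le \log_2 c(n)\le n2^{n-2}\log_2(2n-2)$ for $n\ge 3$. Hence $\log_2\log_2 c(n)=n+O(\log n)$, which confirms the conjectured growth $2^{2^{\Omega(n^\varepsilon)}}$ with the largest possible exponent $\varepsilon=1$. The lower bound comes from strictly positive distributions built along a path, each of which violates exactly one statement in a family of $3\cdot 2^{n-3}$ statements. The upper bound holds for all compositional graphoids and comes from counting partitions of a cube into faces.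
\end{abstract}

\section{The problem and the results}\label{sec:intro}

Let $N=\{1,\dots,n\}$. A \emph{conditional independence statement}, or \emph{CI statement}, over $N$ is a symbol $(I\perp J\mid K)$ with $I,J,K\subseteq N$ pairwise disjoint; it is identified with $(J\perp I\mid K)$. A \emph{CI structure} over $N$ is a set of CI statements. Inside a statement we write $JK$ for $J\cup K$ and $i$ for $\{i\}$. Statements of the form $(i\perp j\mid K)$ with $i,j\in N$ are called \emph{elementary}.

Let $\xi=(\xi_i)_{i\in N}$ be a random vector in which each $\xi_i$ takes values in a finite set $X_i$. Put $\xi_I=(\xi_i)_{i\in I}$, and write $p$ for the probability mass function of $\xi$ and of all its marginals, so that $p(x_I,x_K)=\Pr(\xi_I=x_I,\ \xi_K=x_K)$. The statement $(I\perp J\mid K)$ \emph{holds} for $\xi$ if $\xi_I$ and $\xi_J$ are conditionally independent given $\xi_K$, that is, if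
\begin{equation}\label{eq:ci}
p(x_I,x_J,x_K)\,p(x_K)=p(x_I,x_K)\,p(x_J,x_K)\qquad\text{for all values }x_I,x_J,x_K .
\end{equation}
The \emph{CI structure of $\xi$} is the set of all statements that hold for $\xi$, and a CI structure is \emph{representable} if it is the CI structure of some such $\xi$. We call $\xi$ \emph{strictly positive} if $p(x)>0$ for every $x\in\prod_{i\in N}X_i$.

A \emph{semigraphoid} is a CI structure that satisfies the first four of the following rules, and a \emph{compositional graphoid} is one that satisfies all six, for all pairwise disjoint $I,J,K,L\subseteq N$:
\[
\begin{array}{ll}
\text{Triviality} & (I\perp\emptyset\mid L),\\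
\text{Decomposition} & (I\perp JK\mid L)\Rightarrow (I\perp J\mid L),\\
\text{Weak union} & (I\perp JK\mid L)\Rightarrow (I\perp K\mid JL),\\
\text{Contraction} & (I\perp J\mid L)\wedge(I\perp K\mid JL)\Rightarrow (I\perp JK\mid L),\\
\text{Intersection} & (I\perp J\mid KL)\wedge(I\perp K\mid JL)\Rightarrow (I\perp JK\mid L),\\
\text{Composition} & (I\perp J\mid L)\wedge(I\perp K\mid L)\Rightarrow (I\perp JK\mid L).
\end{array}
\]
The rules are best seen on the square with vertices $L$, $JL$, $KL$, $JKL$. Its four sides carry the statements $(I\perp J\mid L)$, $(I\perp K\mid L)$, $(I\perp K\mid JL)$ and $(I\perp J\mid KL)$, each side joining the conditioning set to its union with the middle set. Decomposition and Weak union say that $(I\perp JK\mid L)$ implies all four. The other rules are converses, one for each corner: the two sides that meet at $JL$ or at $KL$ give back $(I\perp JK\mid L)$ by Contraction, those at $JKL$ by Intersection, and those at $L$ by Composition.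

Every representable CI structure is a semigraphoid; we use this standard fact freely. The two remaining corners can fail. By a \emph{uniform sign} we mean a random variable that is uniformly distributed on $\{+1,-1\}$; the two values are abbreviated $+$ and $-$.

\begin{example}\label{ex:fail}
Let $n=3$.
\begin{enumerate}
\item[(a)] \emph{Copies.} Let $\xi_1=\xi_2=\xi_3$ be a uniform sign. Given $\xi_3$ or given $\xi_2$, the variable $\xi_1$ is constant, so $(1\perp 2\mid 3)$ and $(1\perp 3\mid 2)$ hold. But $(1\perp 23\mid\emptyset)$ fails, and with it Intersection.
\item[(b)] \emph{Parity.} Let $\xi_1,\xi_2$ be independent uniform signs and $\xi_3=\xi_1\xi_2$. Any two of the variables are independent, so $(3\perp 1\mid\emptyset)$ and $(3\perp 2\mid\emptyset)$ hold. But $(3\perp 12\mid\emptyset)$ fails, and with it Composition.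
\end{enumerate}
\end{example}

How restrictive is it for a distribution to obey both extra rules? Let $c(n)$ be the number of representable compositional graphoids over $N$. For example $c(2)=2$: the two variables are independent or they are not, and the extra rules have no content on fewer than three elements. There are at most $4^n$ statements, so $c(n)\le 2^{4^n}$, and doubly exponential growth is the most one can expect. Studen\'y proved that the number of representable CI structures over $N$ is $2^{2^{\Omega(n)}}$, and the number of compositional graphoids over $N$, representable or not, is known to be $2^{\Omega(n2^n)}$. So each of the two conditions alone permits doubly exponential growth, and one would guess that both together do as well. This does not follow from the two counts, since two large families may have few common members. Nor can it come from a construction that attaches one structure to each graph on $N$, since there are only $2^{O(n^2)}$ graphs. The following conjecture is posed in~\cite{Boege}.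

\medskip
\noindent\textbf{Conjecture.} \emph{There are constants $\varepsilon>0$ and $\delta>0$ such that $c(n)\ge 2^{2^{\delta n^\varepsilon}}$ for all sufficiently large $n$.}
\medskip

We prove the conjecture with $\varepsilon=1$.

\begin{theorem}\label{thm:lower}
For every $n\ge 3$ there are at least $2^{3\cdot 2^{n-3}}$ compositional graphoids over $N$ that are representable by strictly positive discrete random vectors. In particular $c(n)\ge 2^{3\cdot 2^{n-3}}$ for $n\ge3$, and $c(n)\ge 2^{2^{n/2}}$ for $n\ge 4$.
\end{theorem}

\begin{theorem}\label{thm:upper}
For every $n\ge 2$ the number of compositional graphoids over $N$, representable or not, is at most $(2n-2)^{n2^{n-2}}$.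
\end{theorem}

\begin{corollary}\label{cor:growth}
For $n\ge3$,
\[
3\cdot 2^{n-3}\ \le\ \log_2 c(n)\ \le\ n2^{n-2}\log_2(2n-2).
\]
Thus $\log_2\log_2 c(n)=n+O(\log n)$, that is, $c(n)=2^{2^{(1+o(1))n}}$. The exponent $\varepsilon=1$ is the largest for which the conjectured bound holds, and for $\varepsilon=1$ the bound holds for every $\delta<1$ and for no $\delta>1$.
\end{corollary}

\begin{proof}
The displayed inequalities are Theorems~\ref{thm:lower} and~\ref{thm:upper}. Taking logarithms,
\[
n-3+\log_2 3\ \le\ \log_2\log_2 c(n)\ \le\ n-2+\log_2 n+\log_2\log_2(2n-2).
\]
For $\delta<1$ the left side exceeds $\delta n$ for all large $n$. If $\varepsilon>1$ and $\delta>0$, or if $\varepsilon=1$ and $\delta>1$, the right side is smaller than $\delta n^\varepsilon$ for all large $n$.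
\end{proof}

The plan for Theorem~\ref{thm:lower} is as follows. Representable compositional graphoids are closed under intersection. Therefore $r$ of them, each violating its own statement among $r$ given statements and satisfying the others, generate $2^r$ (Section~\ref{sec:tools}). It remains to find exponentially many such structures. We look for distributions in which two variables are dependent given one prescribed set $C$ and independent given any other set. Section~\ref{sec:three} does this for three variables, Section~\ref{sec:paths} chains the three-variable pieces along a path, and Section~\ref{sec:lower} chooses the paths. Section~\ref{sec:upper} proves Theorem~\ref{thm:upper} and is independent of the rest.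

\section{Factorization, positivity and independent products}\label{sec:tools}

To prove that a statement holds we exhibit a factorization; to prove that it fails we compute a determinant.

\begin{lemma}\label{lem:factor}
The statement $(I\perp J\mid K)$ holds for $\xi$ if and only if there are functions $F,G$ with $p(x_I,x_J,x_K)=F(x_I,x_K)\,G(x_J,x_K)$ for all values. In particular, if $\xi_i,\xi_j$ take values in $\{+,-\}$ and for some value $x_K$ the $2\times2$ matrix $\bigl(p(x_i,x_j,x_K)\bigr)_{x_i,x_j}$ is nonsingular, then $(i\perp j\mid K)$ fails.
\end{lemma}

\begin{proof}
If \eqref{eq:ci} holds, take $F=p(x_I,x_K)$, and $G=p(x_J,x_K)/p(x_K)$ where $p(x_K)>0$ and $G=0$ elsewhere. Conversely, let $\bar F(x_K)=\sum_{x_I}F$ and $\bar G(x_K)=\sum_{x_J}G$. Then $p(x_I,x_K)=F\bar G$, $p(x_J,x_K)=\bar FG$ and $p(x_K)=\bar F\bar G$, so both sides of \eqref{eq:ci} equal $FG\bar F\bar G$. Finally, a matrix with entries $F(x_i)G(x_j)$ has rank at most one.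
\end{proof}

Of the two extra rules, Intersection costs little.

\begin{lemma}\label{lem:positive}
The CI structure of a strictly positive random vector satisfies Intersection.
\end{lemma}

\begin{proof}
Suppose that $(I\perp J\mid KL)$ and $(I\perp K\mid JL)$ hold. By Lemma~\ref{lem:factor},
\[
p(x_I,x_J,x_K,x_L)=F(x_I,x_K,x_L)\,G(x_J,x_K,x_L)=F'(x_I,x_J,x_L)\,G'(x_J,x_K,x_L).
\]
Since $p>0$, the function $G$ has no zero. Fix one value $y_J$. The first factorization lets us replace $x_J$ by $y_J$, and then we apply the second:
\[
p(x_I,x_J,x_K,x_L)=p(x_I,y_J,x_K,x_L)\,\frac{G(x_J,x_K,x_L)}{G(y_J,x_K,x_L)}
=F'(x_I,y_J,x_L)\cdot\frac{G'(y_J,x_K,x_L)\,G(x_J,x_K,x_L)}{G(y_J,x_K,x_L)} .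
\]
The first factor depends only on $(x_I,x_L)$ and the second only on $(x_J,x_K,x_L)$, so $(I\perp JK\mid L)$ holds.
\end{proof}

The next lemma is where we use that the sets $X_i$ are arbitrary finite sets: placing independent vectors side by side enlarges them.

\begin{lemma}\label{lem:product}
Let $\xi$ and $\eta$ be independent random vectors indexed by $N$, with CI structures $M$ and $M'$, and let $\zeta_k=(\xi_k,\eta_k)$ for $k\in N$. Then the CI structure of $\zeta$ is $M\cap M'$. If $\xi$ and $\eta$ are strictly positive, so is $\zeta$.
\end{lemma}

\begin{proof}
The mass function of $\zeta$, and of each marginal of $\zeta$, is the product of the corresponding mass functions of $\xi$ and $\eta$; this gives the last claim. Fix a statement $(I\perp J\mid K)$. Let $a(x),b(x)$ be the two sides of \eqref{eq:ci} for $\xi$, and let $a'(y),b'(y)$ be those for $\eta$. For $\zeta$, condition \eqref{eq:ci} reads $a(x)a'(y)=b(x)b'(y)$ for all $x,y$. This holds if $a=b$ and $a'=b'$. Conversely, suppose that it holds. Fix $x_K$ with $p(x_K)>0$ and sum over $x_I$ and $x_J$. Both $a$ and $b$ sum to $p(x_K)^2$, so $a'=b'$. Exchanging the roles of $\xi$ and $\eta$ gives $a=b$.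
\end{proof}

\begin{proposition}\label{prop:count}
Let $s_1,\dots,s_r$ be CI statements over $N$, and let $M_1,\dots,M_r$ be compositional graphoids over $N$ that are representable by strictly positive vectors. Suppose that $s_b\in M_a$ if and only if $a\ne b$. Then at least $2^r$ compositional graphoids over $N$ are representable by strictly positive vectors.
\end{proposition}

\begin{proof}
For $\mathcal A\subseteq\{1,\dots,r\}$ let $M_{\mathcal A}=\bigcap_{a\in\mathcal A}M_a$, where $M_\emptyset$ is the set of all statements. Each of the six rules says that a structure containing certain statements contains a certain further statement. Such a property holds for $M_\emptyset$ and passes to intersections, so $M_{\mathcal A}$ is a compositional graphoid. The structure $M_\emptyset$ is represented by independent uniform signs, and for $\mathcal A\neq\emptyset$ repeated use of Lemma~\ref{lem:product} represents $M_{\mathcal A}$ by a strictly positive vector. Finally $s_b\in M_{\mathcal A}$ if and only if $b\notin\mathcal A$, so $M_{\mathcal A}$ determines $\mathcal A$.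
\end{proof}

\section{Three variables: the chain and the collider}\label{sec:three}

Take $N=\{1,2,3\}$ and the two statements $s=(1\perp2\mid\emptyset)$ and $s'=(1\perp 2\mid 3)$. To apply Proposition~\ref{prop:count} we need one distribution that violates only $s$ and one that violates only $s'$. In the first, observing $\xi_3$ destroys a dependence; in the second, it creates one. By Lemma~\ref{lem:positive}, if the distributions are strictly positive, only Composition has to be checked. On three elements Composition has content only for $L=\emptyset$ and singletons $I,J,K$, where it has two different elementary statements as premises. So it holds whenever at most one elementary statement holds. All variables below take values in $\{+,-\}$, and rows and columns of matrices are indexed in the order $+,-$.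

\medskip
\noindent\emph{The chain.} Let
\[
D=\begin{pmatrix}3/4&1/4\\1/4&3/4\end{pmatrix},\qquad \det D=\tfrac12,
\]
and let $p(x_1,x_3,x_2)=\frac12D(x_1,x_3)D(x_3,x_2)$. This is a Markov chain $\xi_1,\xi_3,\xi_2$ with uniform start. The formula for $p$ is a factorization as in Lemma~\ref{lem:factor}, so $s'$ holds. The joint law of $(\xi_1,\xi_2)$ is the matrix $\frac12D^2$, of determinant $\frac1{16}$, so $s$ fails. The joint law of $(\xi_1,\xi_3)$ is $\frac12D$; for fixed $x_2$, the matrix $p(x_1,x_3,x_2)$ is $\frac12D$ times a diagonal matrix with positive diagonal. Both are nonsingular, so $(1\perp3\mid\emptyset)$ and $(1\perp 3\mid 2)$ fail. Since $D$ is symmetric, the same holds with $1$ and $2$ exchanged. Thus $s'$ is the only elementary statement that holds.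

\medskip
\noindent\emph{The collider.} To make $s$ hold, let $\xi_1,\xi_2$ be independent uniform signs and let $\xi_3$ have conditional law $\varphi(\cdot\mid\xi_1,\xi_2)$, so that $p=\frac14\varphi(x_3\mid x_1,x_2)$. The first candidate is parity, which satisfies $s$ and violates $s'$ but violates Composition as well. Noise does not repair this: for $\varphi(+\mid\sigma,\sigma')=(2+\sigma\sigma')/4$ the vector is strictly positive, $\xi_3$ is uniform given $\xi_1$ alone and given $\xi_2$ alone, and yet $\xi_3$ depends on $(\xi_1,\xi_2)$. The defect is that the influence of one parent on $\xi_3$ changes sign with the other parent and cancels on average. We therefore take a law in which each parent always pushes in the same direction: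
\begin{equation}\label{eq:phi}
\varphi(+\mid\sigma,\sigma')=\frac{3+\sigma+\sigma'}{6},\qquad \varphi(-\mid\sigma,\sigma')=1-\varphi(+\mid\sigma,\sigma').
\end{equation}
It is symmetric in $\sigma,\sigma'$, its values are $\frac56,\frac12,\frac16$, and it has two properties that carry the whole construction.
\begin{enumerate}
\item[(C1)] For each $\gamma\in\{+,-\}$ the matrix $\Phi_\gamma=\bigl(\varphi(\gamma\mid\sigma,\sigma')\bigr)_{\sigma,\sigma'}$ is nonsingular. Indeed
\[
\Phi_+=\begin{pmatrix}5/6&1/2\\1/2&1/6\end{pmatrix},\qquad \Phi_-=\begin{pmatrix}1/6&1/2\\1/2&5/6\end{pmatrix},\qquad \det\Phi_\pm=\tfrac5{36}-\tfrac9{36}=-\tfrac19 .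
\]
\item[(C2)] Let $\lambda(+),\lambda(-)\ge0$ with $\Lambda=\lambda(+)+\lambda(-)>0$. Then the matrix $A(\gamma,\sigma)=\sum_\tau\lambda(\tau)\,\frac12\varphi(\gamma\mid\tau,\sigma)$ is nonsingular. Indeed both columns of $A$ sum to $\Lambda/2$, so adding the first row to the second gives
\[
\det A=\tfrac\Lambda2\bigl(A(+,+)-A(+,-)\bigr)=\tfrac\Lambda2\sum_\tau\lambda(\tau)\cdot\tfrac12\cdot\tfrac13=\tfrac{\Lambda^2}{12}.
\]
\end{enumerate}
Property (C1) says that observing the collider makes its parents dependent: for fixed $x_3$ the matrix $p(x_1,x_2,x_3)$ is $\frac14\Phi_{x_3}$, so $s'$ fails. Property (C2) says that the collider depends on each parent, whatever is known about the other. With $\lambda=(\frac12,\frac12)$ the matrix $A$ is the joint law of $(\xi_3,\xi_2)$, so $(3\perp2\mid\emptyset)$ fails. With $\lambda=(\frac12,0)$ it is the matrix $p(x_3,x_2,x_1)$ for $x_1=+$, so $(3\perp2\mid1)$ fails. By the symmetry of $\varphi$ the same holds with $1$ and $2$ exchanged. Thus $s$ is the only elementary statement that holds. The noisy parity law above satisfies (C1) and violates (C2) for $\lambda=(\frac12,\frac12)$.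

In both examples the middle variable acts as a switch between $\xi_1$ and $\xi_2$. A chain node lets dependence pass exactly when it is not observed, and a collider exactly when it is observed. If switches are connected in series, dependence between the two ends should pass for exactly one conditioning set, namely the set of colliders.

\section{Marked paths}\label{sec:paths}

We first write down the CI structure that switches in series should have, and then construct a distribution and prove that it has this structure.

\begin{definition}\label{def:path}
A \emph{marked path} in $N$ is a tuple $P=(v_0,\dots,v_\ell;C)$, where $\ell\ge1$, the $v_s$ are distinct elements of $N$, and $C\subseteq\{v_1,\dots,v_{\ell-1}\}$. The elements of $C$ are the \emph{colliders}. Let $L\subseteq N$ and $a<b$. The pair $\{v_a,v_b\}$ is \emph{$L$-open} if $v_a,v_b\notin L$ and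
\[
v_s\in L\iff v_s\in C\qquad\text{for all }a<s<b .
\]
The structure $M_P$ is the set of all statements $(I\perp J\mid L)$ such that no $L$-open pair has one element in $I$ and the other in $J$.
\end{definition}

For instance, two neighbors $v_a,v_{a+1}\notin L$ always form an $L$-open pair, and an element of $N$ off the path lies in no open pair. The chain and the collider of Section~\ref{sec:three} correspond to $(1,3,2;\emptyset)$ and $(1,3,2;\{3\})$.

The definition builds Composition in. For fixed $L$, membership of $(I\perp J\mid L)$ in $M_P$ is a condition on each pair $(x,y)\in I\times J$ separately, and $I\times (J\cup K)$ is the union of $I\times J$ and $I\times K$. So $M_P$ satisfies Composition, and all the work lies in showing that $M_P$ is the CI structure of a distribution.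

\subsection*{The distribution of a marked path}

A collider passes dependence between its two parents, and a parent must be unobserved to pass it on. If two colliders are neighbors on the path, both are to be observed, so neither can serve as the parent of the other. We therefore insert one \emph{hidden node} between every two consecutive colliders $v_s,v_{s+1}\in C$. The resulting sequence of nodes is the \emph{extended path}; words such as left, right and between refer to it. The hidden nodes and the nodes $v_s\notin C$ are the \emph{states}, listed from left to right as $u_0=v_0,u_1,\dots,u_q=v_\ell$. No two colliders are neighbors on the extended path. So for $1\le r\le q$, between $u_{r-1}$ and $u_r$ there is either no node, in which case \emph{link $r$} is \emph{direct}, or exactly one collider $c_r$, in which case it is a \emph{collider link}. See Figure~\ref{fig:path}.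

\begin{figure}[ht]
\centering
\begin{tikzpicture}[every node/.style={circle,draw,minimum size=7mm,inner sep=0pt}]
\node (a) at (0,0) {$1$};
\node (b) at (1.6,0) {$4$};
\node[fill=black!15] (c) at (2.6,-1.1) {$5$};
\node[dashed] (h) at (3.6,0) {$h$};
\node[fill=black!15] (d) at (4.6,-1.1) {$6$};
\node (e) at (5.6,0) {$7$};
\node (f) at (7.2,0) {$2$};
\node (g) at (8.8,0) {$3$};
\draw (a) -- (b);
\draw[->] (b) -- (c);
\draw[->] (h) -- (c);
\draw[->] (h) -- (d);
\draw[->] (e) -- (d);
\draw (e) -- (f);
\end{tikzpicture}
\caption{The extended path of the marked path $(1,4,5,6,7,2;\{5,6\})$ in $\{1,\dots,7\}$. The colliders $5$ and $6$ are shaded, $h$ is the hidden node between them, and $3$ is off the path. The states are $1,4,h,7,2$; plain edges are direct links, and arrows point from a state to a neighboring collider. The variables $1$ and $2$ are dependent given a set $L\subseteq\{4,5,6,7\}$ only for $L=\{5,6\}$.}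
\label{fig:path}
\end{figure}

A \emph{configuration} assigns a sign to each node: $\sigma_r$ to the state $u_r$ and $\gamma_r$ to the collider $c_r$. With $D$ and $\varphi$ as in Section~\ref{sec:three}, define
\begin{equation}\label{eq:pi}
\pi=\frac12\prod_{r=1}^q g_r,\qquad
g_r=\begin{cases}D(\sigma_{r-1},\sigma_r)&\text{if link $r$ is direct,}\\[2pt]
\frac12\,\varphi(\gamma_r\mid\sigma_{r-1},\sigma_r)&\text{if link $r$ is a collider link.}\end{cases}
\end{equation}
All $g_r$ are positive. The value $\gamma_r$ occurs only in $g_r$, and
\begin{equation}\label{eq:sumout}
\sum_{\gamma_r}g_r=\tfrac12\qquad\text{for a collider link } r .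
\end{equation}
After summing out all colliders, $\pi$ becomes the law of a Markov chain $\sigma_0,\dots,\sigma_q$ with uniform start whose transition matrices are $D$ or the constant matrix with entries $\frac12$. So $\pi$ is a strictly positive probability mass function. Let $\xi^P=(\xi_k)_{k\in N}$ be the vector whose path coordinates have the marginal law of $\pi$ on $\{v_0,\dots,v_\ell\}$, with the hidden nodes summed out, and whose other coordinates are uniform signs, independent of each other and of the path. It is strictly positive on $\{+,-\}^N$.

\begin{proposition}\label{prop:rep}
The CI structure of $\xi^P$ is $M_P$.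
\end{proposition}

\begin{proof}
Let $(I\perp J\mid L)$ be a statement. Deleting the off-path elements from $I,J,L$ does not change membership in $M_P$. It does not change whether \eqref{eq:ci} holds either: an off-path element contributes the factor $\frac12$ to both sides if it lies in $I$ or $J$, and the factor $\frac14$ to both sides if it lies in $L$. So we may assume $I,J,L\subseteq\{v_0,\dots,v_\ell\}$.

\medskip
\noindent\emph{Part 1: if some $L$-open pair joins $I$ and $J$, the statement fails.} Let $\{v_a,v_b\}$, $a<b$, be such a pair. By Decomposition, applied on both sides, it suffices to show that $(v_a\perp v_b\mid L)$ fails. Fix any value $x_L$. By Lemma~\ref{lem:factor} it suffices to show that the matrix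
\[
T(x,y)=\Pr(\xi_{v_a}=x,\ \xi_{v_b}=y,\ \xi_L=x_L)
\]
is nonsingular. We write $T$ as a product of nonsingular $2\times2$ matrices, one for each link between $v_a$ and $v_b$ and one for each end. The ends need care because $v_a$ and $v_b$ may themselves be colliders.

Let $u_\alpha$ be the first state at or to the right of $v_a$, and let $u_\beta$ be the last state at or to the left of $v_b$. Then $\alpha\le\beta$, because the segment from $v_a$ to $v_b$ contains a state: either one of its ends is a state, or $v_a$ and $v_b$ are both colliders and the right neighbor of $v_a$ is a state. Call a configuration of some of the nodes \emph{admissible} if it agrees with $x_L$ on the nodes that lie in $L$. Define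
\begin{itemize}
\item $A(x,\sigma)$ as the sum of $\frac12\prod_{r\le\alpha}g_r$ over the admissible configurations of the nodes at or to the left of $u_\alpha$ with value $x$ at $v_a$ and value $\sigma$ at $u_\alpha$;
\item $B(\sigma,y)$ as the sum of $\prod_{r>\beta}g_r$ over the admissible configurations of the nodes at or to the right of $u_\beta$ with value $\sigma$ at $u_\beta$ and value $y$ at $v_b$.
\end{itemize}
Openness is used twice. First, none of the states $u_\alpha,\dots,u_\beta$ lies in $L$: each is hidden, or equal to $v_a$ or $v_b$, or a non-collider $v_s$ with $a<s<b$. Second, the collider of any collider link $r$ with $\alpha<r\le\beta$ lies strictly between $v_a$ and $v_b$, so it is in $L$ and its value $\gamma_r$ is fixed by $x_L$. Put $G_r=D$ if link $r$ is direct and $G_r=\frac12\Phi_{\gamma_r}$ otherwise. Summing $\pi$ over the admissible configurations with values $x,y$ at $v_a,v_b$, and grouping by the values $\sigma_\alpha,\dots,\sigma_\beta$, we get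
\[
T(x,y)=\sum_{\sigma_\alpha,\dots,\sigma_\beta}A(x,\sigma_\alpha)\prod_{r=\alpha+1}^{\beta}G_r(\sigma_{r-1},\sigma_r)\;B(\sigma_\beta,y),
\qquad\text{that is,}\qquad T=A\,G_{\alpha+1}\cdots G_\beta\,B .
\]
Each $G_r$ is nonsingular, since $\det D=\frac12$ and by (C1).

Consider $A$. If $v_a$ is a state, then $v_a=u_\alpha$ and $A$ is diagonal; each diagonal entry is a nonempty sum of positive terms, so $A$ is nonsingular. If $v_a$ is a collider, then $v_a=c_\alpha$. Let $\lambda(\tau)$ be the sum of $\frac12\prod_{r<\alpha}g_r$ over the admissible configurations of the nodes at or to the left of $u_{\alpha-1}$ with value $\tau$ at $u_{\alpha-1}$. One of $\lambda(+),\lambda(-)$ vanishes if $u_{\alpha-1}\in L$, but their sum is positive. We have $A(x,\sigma)=\sum_\tau\lambda(\tau)\frac12\varphi(x\mid\tau,\sigma)$, which is nonsingular by (C2).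

Consider $B$. If $v_b$ is a state, then $v_b=u_\beta$ and $B$ is diagonal with positive diagonal entries. If $v_b$ is a collider, then $v_b=c_{\beta+1}$ and $B(\sigma,y)=\sum_\tau\mu(\tau)\frac12\varphi(y\mid\sigma,\tau)$, where $\mu(\tau)$ is the sum of $\prod_{r>\beta+1}g_r$ over the admissible configurations of the nodes at or to the right of $u_{\beta+1}$ with value $\tau$ at $u_{\beta+1}$. Again $\mu\ge0$ with positive sum. As $\varphi$ is symmetric in the two parents, the transpose of $B$ has the form in (C2). Hence $\det T\neq0$.

\medskip
\noindent\emph{Part 2: if no $L$-open pair joins $I$ and $J$, the statement holds.} We want to cut the extended path at closed switches into pieces that each meet at most one of $I$ and $J$. A state in $L$ is a cut, because its value is fixed. A collider outside $L$ is a cut only if it can be summed out by \eqref{eq:sumout}, and this is not allowed for colliders in $I\cup J$. So let $Z$ be the set of colliders outside $I\cup J\cup L$, and call a node \emph{blocked} if it is a state in $L$ or a collider in $Z$. No element of $I\cup J$ is blocked. The unblocked nodes fall into \emph{segments}, the maximal runs of consecutive unblocked nodes on the extended path.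

\emph{No segment meets both $I$ and $J$.} Suppose that one does. Reading the elements of $I\cup J$ in this segment from left to right, we find two successive ones $v_a,v_b$, one in $I$ and one in $J$. The nodes strictly between them are unblocked and outside $I\cup J$. So a state strictly between them is not in $L$, and a collider strictly between them, being outside $Z$ and outside $I\cup J$, is in $L$. Thus $\{v_a,v_b\}$ is $L$-open, contrary to the assumption.

\emph{The law factors over segments.} Sum $\pi$ over the values of the colliders in $Z$. By \eqref{eq:sumout} the result is a constant times the product of the $g_r$ over all links $r$ that are direct or have $c_r\notin Z$. In each such factor, the nodes outside $L$ lie in a single segment. For a direct link the nodes are the neighbors $u_{r-1},u_r$, and those outside $L$ are unblocked. For a collider link with $c_r\notin Z$ the node $c_r$ is unblocked, and each of $u_{r-1},u_r$ that is outside $L$ is an unblocked neighbor of $c_r$. Therefore, for fixed $x_L$, the marginal is a product of a constant and of one function $f_S$ for each segment $S$, where $f_S$ depends only on the values at the nodes of $S\setminus L$. Summing each $f_S$ over the values at the nodes of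 $S$ outside $I\cup J\cup L$ yields $p(x_I,x_J,x_L)$ as a product over segments. Let $F(x_I,x_L)$ collect the factors from the segments that meet $I$, and let $G(x_J,x_L)$ collect the rest. By Lemma~\ref{lem:factor}, $(I\perp J\mid L)$ holds.
\end{proof}

\begin{corollary}\label{cor:path}
For every marked path $P$ in $N$, the structure $M_P$ is a compositional graphoid that is representable by a strictly positive vector.
\end{corollary}

\begin{proof}
By Proposition~\ref{prop:rep}, $M_P$ is the CI structure of the strictly positive vector $\xi^P$. So it is a semigraphoid, and it satisfies Intersection by Lemma~\ref{lem:positive}. Composition was verified after Definition~\ref{def:path}.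
\end{proof}

Both parts of Proposition~\ref{prop:rep} are needed for Composition. Part 2 alone shows that $\xi^P$ satisfies every statement in $M_P$; an additional statement, such as those that cancellation produces for the noisy parity law, could supply the premises of an instance of Composition whose conclusion fails.

\section{The lower bound}\label{sec:lower}

A marked path from $i$ to $j$ through a set $R$ singles out one statement among the $(i\perp j\mid K)$, $K\subseteq R$. It also violates many statements about pairs with an interior node. To use several pairs of endpoints at once, we keep all endpoints outside $R$; then a path for one pair misses an element of every other pair.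

\begin{proof}[Proof of Theorem~\ref{thm:lower}]
Let $n\ge3$ and $R=\{4,\dots,n\}$. Let $\mathcal T$ be the set of triples $t=(i,j,C)$ with $1\le i<j\le3$ and $C\subseteq R$, so $|\mathcal T|=3\cdot2^{n-3}$. For $t=(i,j,C)$ let $s_t=(i\perp j\mid C)$, let $P_t=(i,4,5,\dots,n,j;C)$, and let $M_t=M_{P_t}$.

We claim that $s_{t'}\in M_t$ if and only if $t'\neq t$. Let $t=(i,j,C)$ and $t'=(i',j',C')$. If $(i',j')=(i,j)$, then $i$ and $j$ are the ends of $P_t$, they lie outside $C'$, and the elements between them form the set $R$. So $\{i,j\}$ is $C'$-open for $P_t$ if and only if every $v\in R$ satisfies $v\in C'\iff v\in C$, that is, if and only if $C'=C$. If $(i',j')\ne(i,j)$, then one of $i',j'$ is the third element of $\{1,2,3\}$, which is off the path $P_t$, so $\{i',j'\}$ is not open and $s_{t'}\in M_t$.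

By Corollary~\ref{cor:path} and the claim, Proposition~\ref{prop:count} applies with $r=3\cdot2^{n-3}$ and gives the first assertion. For $n\ge4$ we have $3\cdot2^{n-3}\ge2^{n-2}\ge2^{n/2}$.
\end{proof}

\begin{remark}
Reserving $k\ge2$ elements as endpoints instead of three gives, by the same argument, a family of $\binom k2 2^{n-k}$ statements. Passing from $k$ to $k+1$ multiplies this number by $\frac{k+1}{2(k-1)}$, which is $\frac32$ for $k=2$, is $1$ for $k=3$, and is less than $1$ for $k\geq4$. So $k=3$ is an optimal choice in this scheme.
\end{remark}

\section{The upper bound: partitions of the cube into faces}\label{sec:upper}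

Let $n\ge2$ and let $M$ be a compositional graphoid over $N$. We first reduce to elementary statements.

\begin{lemma}\label{lem:elem}
We have $(I\perp J\mid K)\in M$ if and only if $(i\perp j\mid K)\in M$ for all $i\in I$, $j\in J$.
\end{lemma}

\begin{proof}
Let $(I\perp J\mid K)\in M$, $i\in I$, $j\in J$. Decomposition gives $(I\perp j\mid K)=(j\perp I\mid K)\in M$, and a second application gives $(j\perp i\mid K)\in M$. Conversely, assume the elementary statements. If $I$ or $J$ is empty, use Triviality. Otherwise, for each $i\in I$, Composition adds the elements of $J$ one at a time and gives $(i\perp J\mid K)=(J\perp i\mid K)\in M$; then it adds the elements of $I$ one at a time and gives $(J\perp I\mid K)\in M$.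
\end{proof}

There are $\binom n2 2^{n-2}$ elementary statements, so Lemma~\ref{lem:elem} bounds the number of compositional graphoids by $2^{\binom n2 2^{n-2}}$. This already gives $\log_2\log_2c(n)\le n+O(\log n)$. Theorem~\ref{thm:upper} replaces the factor of order $n^2$ in the exponent by one of order $n\log n$, which is within a factor $O(\log n)$ of the lower bound $2^{\Omega(n2^n)}$ quoted in Section~\ref{sec:intro}. The gain comes from the square of Section~\ref{sec:intro}, which ties together the elementary statements that share an element $i$.

For a set $E$ with $d$ elements, the \emph{cube} on $E$, or \emph{$d$-cube}, is the graph whose vertices are the subsets of $E$ and whose edges are the pairs $\{L,L\cup\{j\}\}$ with $j\notin L$; this edge has \emph{direction} $j$. For $A,S\subseteq E$, the set $\{A\triangle Y:Y\subseteq S\}$ is the \emph{face} through $A$ with \emph{direction set} $S$; its dimension is $|S|$. Fix $i\in N$, and let $H_i$ be the set of edges $\{L,L\cup\{j\}\}$ of the cube on $N\setminus\{i\}$ such that $(i\perp j\mid L)\in M$.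

\begin{lemma}\label{lem:faces}
The connected components of the graph formed by all vertices of the cube and the edges in $H_i$ are faces, and $H_i$ consists of exactly those edges whose two ends lie in the same component.
\end{lemma}

\begin{proof}
First we show: if two edges of $H_i$ with directions $j\ne k$ meet at a vertex, then all four edges of the square that they span are in $H_i$. Let $L$ be the smallest vertex of the square. According to the vertex at which the edges meet, we have one of the following cases:
\[
\begin{array}{lll}
\text{vertex} & \text{statements in } M & \text{rule}\\[2pt]
L & (i\perp j\mid L),\ (i\perp k\mid L) & \text{Composition}\\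
L\cup\{j\} & (i\perp j\mid L),\ (i\perp k\mid jL) & \text{Contraction}\\
L\cup\{k\} & (i\perp k\mid L),\ (i\perp j\mid kL) & \text{Contraction}\\
L\cup\{j,k\} & (i\perp j\mid kL),\ (i\perp k\mid jL) & \text{Intersection}
\end{array}
\]
In each case the rule gives $(i\perp jk\mid L)\in M$. Decomposition then gives the two edges at $L$, and Weak union the two edges at $L\cup\{j,k\}$.

Let $S(A)$ be the set of directions of the edges of $H_i$ at the vertex $A$. Let $j\in S(A)$ and $A'=A\triangle\{j\}$. Then $j\in S(A')$, by the same edge, and every other $k\in S(A)$ lies in $S(A')$ by the square property. So $S(A)\subseteq S(A')$, and exchanging $A$ and $A'$ gives equality. By induction on $|Y|$, for every $Y\subseteq S(A)$ the vertex $A\triangle Y$ is connected to $A$ and $S(A\triangle Y)=S(A)$. Hence at each vertex of the face through $A$ with direction set $S(A)$, the edges of $H_i$ are exactly the edges of the face. No edge of $H_i$ leaves the face, so it is the component of $A$, and every edge inside it belongs to $H_i$.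
\end{proof}

Both extra rules are needed here. For the parity vector of Example~\ref{ex:fail}, $H_3$ consists of the two edges at $\emptyset$; for the copies, $H_1$ consists of the two edges at $\{2,3\}$. In neither case is the component a face with all its edges.

It remains to count partitions of the cube into faces. Recording the direction set at every vertex allows $2^d$ choices per vertex, which is too wasteful. A large direction set, however, belongs to a large face, and it needs to be recorded only once per face. Moreover, it is enough to keep track of the \emph{even} vertices, the sets of even cardinality: a face of dimension $h\ge1$ contains exactly $2^{h-1}$ of them, because $A\mapsto A\triangle\{j\}$ for a fixed direction $j$ of the face exchanges its even and odd vertices. So the only faces without an even vertex are single odd vertices.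

\begin{lemma}\label{lem:partitions}
For $d\ge1$, the number of partitions of the vertex set of the $d$-cube into faces is at most $(2d)^{2^{d-1}}$.
\end{lemma}

\begin{proof}
For $d=1$ there are two partitions, and the bound is $2$. Let $d\ge2$, and fix an order of the even vertices. Given a partition, take the first even vertex and record the direction set $S_1$ of its face; take the first even vertex not yet covered and record the direction set $S_2$ of its face; continue until all even vertices are covered. The sequence $S_1,S_2,\dots$ determines the partition: a vertex and a direction set determine a face, so the faces can be reconstructed in order, and the vertices left at the end are odd and form faces by themselves.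

Give a set $S\subseteq E$ the weight $1$ if $|S|\le1$ and $2^{|S|-1}$ if $|S|\ge2$. This is the number of even vertices in a face with direction set $S$ through an even vertex, so the recorded sequence has total weight $2^{d-1}$. Let $a_q$ be the number of sequences of subsets of $E$ of total weight $q$. The number of partitions is at most $a_{2^{d-1}}$. We have $a_0=1$, $a_q=0$ for $q<0$, and, sorting by the first set,
\[
a_q=(1+d)\,a_{q-1}+\sum_{h=2}^d\binom dh\,a_{q-2^{h-1}}\qquad(q\ge1).
\]
Let $x=2d$. We show $a_q\le x^q$ by induction on $q$; this holds for $q\le0$. For $q\ge1$ the recurrence and the induction hypothesis give $a_q\le\theta x^q$ with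
\[
\theta=\frac{1+d}{x}+\sum_{h=2}^d\binom dh x^{-2^{h-1}}\le\frac1x+\sum_{h=1}^d\binom dh x^{-h}=\frac1x+\Bigl(1+\frac1x\Bigr)^d-1\le\frac1{2d}+e^{1/2}-1,
\]
where we used $2^{h-1}\ge h$ and $1+y\le e^y$. Since $d\ge2$ and $e^{1/2}<1.65$, we get $\theta<\frac14+0.65<1$.
\end{proof}

For $d=2$ the cube is a square with $8$ partitions: the whole square, two partitions into parallel edges, four with one edge and two single vertices, and one into single vertices. The recurrence gives $a_1=3$ and $a_2=3a_1+a_0=10$; the two surplus sequences place edges of different directions at the two even vertices, and these overlap. The bound of the lemma is $16$.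

\begin{proof}[Proof of Theorem~\ref{thm:upper}]
By Lemma~\ref{lem:elem}, $M$ is determined by its elementary statements, hence by $(H_1,\dots,H_n)$. By Lemma~\ref{lem:faces}, each $H_i$ is determined by a partition of the $(n-1)$-cube into faces, and by Lemma~\ref{lem:partitions} with $d=n-1$ there are at most $(2n-2)^{2^{n-2}}$ such partitions. So there are at most $\bigl((2n-2)^{2^{n-2}}\bigr)^n=(2n-2)^{n2^{n-2}}$ possibilities for $M$.
\end{proof}

\begin{thebibliography}{1}

\bibitem{Boege}
Tobias Boege, \emph{On the Intersection and Composition properties of conditional independence}, arXiv:2504.11978 (2025).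

\end{thebibliography}
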